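# v-numbers of powers of ideals with linear powers: a determinantal counterexample

Throughout, $K$ is a field, $S=K[x_1,\dots,x_n]=\bigoplus_{d\ge 0}S_d$ is the standard graded polynomial ring with $n\ge1$, and $\mathfrak m=(x_1,\dots,x_n)$. In examples the variables may have other names. Except where a restriction is stated, $K$ is arbitrary.

## 1. Initial degrees, associated primes and the v-number

**Definition (initial degree).** For a nonzero graded ideal $J\subset S$, $\alpha(J)$ is the least degree of a nonzero homogeneous element of $J$.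

For example $\alpha((x^2,xy))=2$ and $\alpha(\mathfrak m)=1$. A graded prime $\mathfrak p$ has $\alpha(\mathfrak p)\ge 2$ exactly when it is nonzero and contains no nonzero linear form.

For a proper graded ideal $J$, $\operatorname{Ass}(J)$ is the set of associated primes of $S/J$. We use the standard facts: these primes are graded; each has the form $(J:f)$ with $f$ homogeneous; conversely, if $(J:f)$ is prime, then it lies in $\operatorname{Ass}(J)$; all primes minimal over $J$ lie in $\operatorname{Ass}(J)$; and $J$ and $J^k$ are contained in the same primes.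

**Definition (the constant $c$).** For a nonzero proper graded ideal $J$, put $c(J)=\max\{\alpha(\mathfrak p)\mid \mathfrak p\in\operatorname{Ass}(J)\}$.

**Definition (v-number).** For a proper graded ideal $J$,
$$\mathrm v(J)=\min\{d\ge0\mid \text{there are } f\in S_d \text{ and } \mathfrak p\in\operatorname{Ass}(J)\text{ with }(J:f)=\mathfrak p\}.$$

Take $J=(x^2,xy)=x\cdot(x,y)\subset K[x,y]$. Then $\operatorname{Ass}(J)=\{(x),(x,y)\}$, with $(J:y)=(x)$ and $(J:x)=(x,y)$. So $c(J)=1$. In degree $0$ we only get $(J:1)=J$, which is not prime, so $\mathrm v(J)=1$. A second example is $J=\mathfrak m^N$. For $0\ne f\in S_d$ with $d<N$ we have $(\mathfrak m^N:f)=\mathfrak m^{N-d}$, which is prime only for $d=N-1$; hence $\mathrm v(\mathfrak m^N)=N-1$.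

Some polynomial rings below carry a finer $\mathbb N^r$-grading, and an ideal generated by multihomogeneous elements is called multigraded. For instance $K[a_1,b_1,a_2,b_2]$ is $\mathbb N^2$-graded by $\deg a_i=\deg b_i=e_i$, and $a_1b_2-a_2b_1$ is multihomogeneous of degree $(1,1)$. The point to remember is that each multihomogeneous component of an element of a multigraded ideal is again in the ideal.

## 2. Linear resolutions, regularity, Rees algebras

**Definition (linear resolution, linear powers).** A nonzero graded ideal $J$ has a $\delta$-linear resolution if $\operatorname{Tor}_i(J,K)_j=0$ whenever $j\ne i+\delta$; that is, $J$ is generated in degree $\delta$ and all matrices in its minimal free resolution have linear entries. A graded ideal $I$ has linear powers if $I^k$ has a linear resolution for every $k\ge1$.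

The ideal $(x,y)^2\subset K[x,y]$ has resolution $0\to S(-3)^2\to S(-2)^3$, which is linear. The ideal $(x^2,y^2)$ has its one syzygy in degree $4$ instead of $3$, so its resolution is not linear. A nonzero principal ideal $(F)\cong S(-\deg F)$ has a linear resolution, hence linear powers.

**Definition (regularity).** For a finitely generated graded module $M\neq0$,
$$\operatorname{reg}M=\max\{j-i\mid \operatorname{Tor}_i(M,K)_j\neq0\}=\max\{i+j\mid H^i_{\mathfrak m}(M)_j\ne0\}.$$

The equality of the two expressions is a textbook theorem. For a nonzero proper graded ideal, $\operatorname{reg}J=\operatorname{reg}(S/J)+1$. Step $i$ of the minimal resolution of $J$ is generated in degrees $\ge\alpha(J)+i$. Hence if $\alpha(J)\ge\delta$ and $\operatorname{reg}J\le\delta$, then $J$ has a $\delta$-linear resolution. Example: $S/\mathfrak m^N$ is its own $H^0_{\mathfrak m}$ with top degree $N-1$, so $\operatorname{reg}\mathfrak m^N=N$ and $\mathfrak m^N$ has a linear resolution. Consequently each $\mathfrak m^r$ with $r\ge1$ has linear powers.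

We need dimension one in particular. If $\dim S/J=1$, the Hilbert function of $S/J$ is eventually constant, and its final value $e(S/J)$ is the multiplicity. The ring $S/J$ is Cohen–Macaulay of dimension $1$ exactly when $\dim S/J=1$ and $\mathfrak m\notin\operatorname{Ass}(J)$, and then the relation between Hilbert function, Hilbert polynomial and local cohomology reads
$$\dim_K H^1_{\mathfrak m}(S/J)_j=e(S/J)-\dim_K(S/J)_j\quad\text{for all }j. \tag{1}$$
Example: for $J=(x,y)\subset K[x,y,z]$ the quotient is $K[z]$, with $e=1$, and $H^1_{\mathfrak m}$ is one-dimensional in every degree $j\le-1$ and zero in degrees $j\ge0$.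

**Definition (Rees algebra).** $S[It]=\bigoplus_{k\ge0}I^kt^k\subset S[t]$.

If $I\ne0$, this affine domain has dimension $n+1$: it contains $gt$ for some $0\ne g\in I$, so its fraction field is $\operatorname{Frac}(S)(t)$. For $I=(x,y)\subset K[x,y]$ it is $S[T_1,T_2]/(yT_1-xT_2)$, via $T_1\mapsto xt$, $T_2\mapsto yt$.

Finally, homogeneous elements $g_1,\dots,g_r$ of positive degree in a polynomial ring $R$ form a regular sequence if and only if $\dim R/(g_1,\dots,g_r)=\dim R-r$. The order then does not matter, and the Koszul complex on them resolves $R/(g_1,\dots,g_r)$.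

## 3. The predicted formula $\mathrm v(I^k)=\alpha(I)k-c(I)$

We can now pose the problem, a conjecture taken from Prativa Biswas, Mousumi Mandal and Kamalesh Saha, "Asymptotic behaviour and stability index of v-numbers of graded ideals", arXiv:2402.16583 (2024).

**Conjecture.** Let $I\subset S$ be a nonzero proper graded ideal with linear powers. Then $\mathrm v(I^k)=\alpha(I)k-c(I)$ for all $k\ge1$.

In words: if all powers of $I$ have the simplest possible resolutions, are the v-numbers of the powers an exactly linear function from $k=1$ on, with slope $\alpha(I)$ and with constant term read off from the associated primes of $I$? One inequality always holds.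

**Lemma 1.** Let $I$ be a nonzero proper graded ideal and $k\ge1$. Then $\alpha(I^k)=k\alpha(I)$, $c(I^k)=c(I)$, both $c(I)$ and $c(I^k)$ are attained at minimal primes of $I$, and $\mathrm v(I^k)\ge\alpha(I)k-c(I)$.

*Proof.* Since $S$ is a domain, $\alpha(I^k)=k\alpha(I)$. Let $\mathfrak q\in\operatorname{Ass}(I^k)$. It contains a prime $\mathfrak q'$ minimal over $I$, and $\mathfrak q'$ lies in $\operatorname{Ass}(I)\cap\operatorname{Ass}(I^k)$. From $\mathfrak q'\subset\mathfrak q$ we get $\alpha(\mathfrak q)\le\alpha(\mathfrak q')$. So the maximum defining $c(I^k)$, and for $k=1$ that defining $c(I)$, equals the maximum of $\alpha$ over the minimal primes of $I$.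

Now let $(I^k:f)=\mathfrak q$ with $f$ homogeneous. Then $f\ne0$ because $\mathfrak q\neq S$. Choose $0\ne g\in\mathfrak q$ homogeneous of degree $\alpha(\mathfrak q)$. Then $0\neq fg\in I^k$, so $\deg f\ge k\alpha(I)-\alpha(\mathfrak q)\ge k\alpha(I)-c(I)$. $\square$

The argument also shows what equality costs. If $\mathrm v(I^k)=\alpha(I)k-c(I)$, there are $\mathfrak q\in\operatorname{Ass}(I^k)$ and $f$ of degree $\alpha(I)k-c(I)$ with $(I^k:f)=\mathfrak q$; then $\alpha(\mathfrak q)=c(I)$, and
$$f\cdot \mathfrak q_{c(I)}\subset (I^k)_{k\alpha(I)}. \tag{2}$$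
A single form $f$ must push all the least-degree forms of $\mathfrak q$ into $I^k$ at once.

The answer to the problem is that the conjecture is false over every field. Here are the three results we shall prove.

**Theorem 1.** Let $S=K[a_1,b_1,a_2,b_2,a_3,b_3]$, $p_{ij}=a_ib_j-a_jb_i$, and
$$I=(a_1p_{23},\;b_1p_{23},\;a_3p_{12},\;b_3p_{12}).$$
Then $I$ has linear powers, $\alpha(I)=3$, $c(I)=2$, and $\mathrm v(I^k)=3k-1$ for all $k\ge1$. The conjecture predicts $3k-2$, so it fails for every $k$.

**Theorem 2.** The conjecture holds for all nonzero proper graded ideals with linear powers in $K[x_1,\dots,x_n]$ if and only if either $n\le2$, or $n=3$ and $K$ is algebraically closed or real closed.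

**Theorem 3.** For every field $K$ and all integers $1\le s\le c$ with $c\ge2$, there is an ideal $I$ with linear powers in a polynomial ring over $K$ such that $c(I)=c$ and $\mathrm v(I^k)=\alpha(I)k-s$ for all $k\ge1$.

## 4. Where the formula holds: principal primes, socles, points of the plane

The formula is easy to test in two families. If $I=(F)$ with $F$ irreducible of degree $s$, then $\alpha(I)=c(I)=s$, and $(F^k:f)=(F)$ exactly when $F^{k-1}$ divides $f$ and $F^k$ does not; so $\mathrm v(I^k)=(k-1)s=\alpha(I)k-c(I)$. If $I=\mathfrak m^r$, then $c(I)=1$ and $\mathrm v(I^k)=rk-1$. Both families extend.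

**Lemma 2.** Let $I$ be a nonzero proper graded ideal generated in a single degree, and suppose some height-one prime $(F)\in\operatorname{Ass}(I)$ satisfies $\deg F=c(I)$. Then $\mathrm v(I^k)=\alpha(I)k-c(I)$ for all $k\ge1$.

*Proof.* Write $I=GL$ with $G$ the gcd of the elements of $I$; then $L=S$ or $\operatorname{ht}L\ge2$, and $L$ is generated in degree $\alpha(L)=\alpha(I)-\deg G$. As $I\subset(F)$, $F$ divides $G$. Since $L\not\subset(F)$ and $(F)$ is prime, $L^k\not\subset(F)$; as $L^k$ is generated in degree $k\alpha(L)$, there is $l\in L^k$ of that degree with $F\nmid l$. Put $f=(G^k/F)\,l$, of degree $k\deg G-\deg F+k\alpha(L)=k\alpha(I)-c(I)$.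

We have $hf\in I^k=G^kL^k$ if and only if $hl=Fm$ for some $m\in L^k$. This forces $F\mid h$. Conversely, if $h=Fh'$, then $hl=F\cdot h'l$ with $h'l\in L^k$. So $(I^k:f)=(F)$ and $\mathrm v(I^k)\le k\alpha(I)-c(I)$. Lemma 1 gives the other inequality. $\square$

**Lemma 3.** Let $J$ be a proper graded ideal with a $\delta$-linear resolution.

(a) If $\mathfrak m\in\operatorname{Ass}(J)$, there is $f\in S_{\delta-1}$ with $(J:f)=\mathfrak m$.

(b) If $S/J$ is Cohen–Macaulay of dimension $1$, then for every $\mathfrak p\in\operatorname{Ass}(J)$ there is $f\in S_{\delta-1}$ with $(J:f)=\mathfrak p$.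

*Proof.* (a) Computing $\operatorname{Tor}_n(S/J,K)$ with the Koszul complex on $x_1,\dots,x_n$ gives $\operatorname{Tor}_n(S/J,K)\cong\operatorname{Soc}(S/J)(-n)$. It is nonzero since $\mathfrak m\in\operatorname{Ass}(J)$. By linearity it is concentrated in degree $n+\delta-1$, so the socle lives in degree $\delta-1$. A lift $f$ of a nonzero socle element satisfies $(J:f)=\mathfrak m$.

(b) Let $N=0:_{S/J}\mathfrak p$, which is nonzero. We first claim $N_{\delta-1}\ne0$. To prove this we may replace $K$ by an infinite extension field: $N$ commutes with flat base change, Betti numbers and Hilbert function do not change, so linearity, dimension and depth persist, and the claim does not use that $\mathfrak p$ is prime. Now none of the finitely many associated primes of $J$ contains $S_1$, so, $K$ being infinite, some linear form $z$ is a nonzerodivisor on $S/J$. Since $\operatorname{reg}S/J=\delta-1$, we have $H^1_{\mathfrak m}(S/J)_j=0$ for $j\ge\delta-1$, and by (1) the Hilbert function is constant for $j\ge\delta-1$. So the injective map $z:(S/J)_j\to(S/J)_{j+1}$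 is bijective for $j\ge\delta-1$. Multiplying a nonzero homogeneous element of $N$ by powers of $z$ shows $N_j\neq0$ for $j\gg0$. If $0\ne y\in N_{j+1}$ with $j\ge\delta-1$, write $y=zy'$; then $z\,\mathfrak p y'=0$, so $\mathfrak p y'=0$ and $0\ne y'\in N_j$. Descending, we reach $N_{\delta-1}\ne0$.

Back over the original $K$, take $0\neq y\in N_{\delta-1}$. Its annihilator contains $\mathfrak p$. If it were strictly larger, $Sy$ would be, up to shift, a proper quotient of the one-dimensional domain $S/\mathfrak p$, hence a nonzero submodule of finite length in $S/J$; this contradicts $\mathfrak m\notin\operatorname{Ass}(J)$. So $\operatorname{ann}(y)=\mathfrak p$, and we let $f$ be a lift of $y$. $\square$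

These two lemmas prove the positive half of Theorem 2. In both cases below, $I$ is a nonzero proper graded ideal with linear powers; in particular it is generated in one degree.

**The case $n\le2$.** Suppose first that $I$ has a height-one associated prime. Every other associated prime of $I$ is of height one or is $\mathfrak m$, and $\alpha(\mathfrak m)=1$ is the smallest possible value, so $c(I)$ is attained at a height-one prime and Lemma 2 applies. Otherwise $n=2$, $I$ is $\mathfrak m$-primary and $c(I)=1$. Lemma 3(a), applied to $J=I^k$ with $\delta=k\alpha(I)$, gives $\mathrm v(I^k)\le k\alpha(I)-1$; Lemma 1 gives equality.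

**The case $n=3$, $K$ algebraically closed or real closed.** We first show that a homogeneous prime $\mathfrak q$ of height $2$ contains a linear form. Since $\dim S/\mathfrak q=1$, $\mathfrak q$ has a zero $(\theta_1:\theta_2:\theta_3)\in\mathbb P^2(\overline K)$. The kernel of $S\to\overline K[t]$, $x_i\mapsto\theta_it$, is a homogeneous prime containing $\mathfrak q$ and different from $\mathfrak m$, so it equals $\mathfrak q$. Since $[\overline K:K]\le2$, the three elements $\theta_i$ are linearly dependent over $K$, and this dependence is a linear form in $\mathfrak q$. So $\alpha(\mathfrak q)=1$, and also $\alpha(\mathfrak m)=1$.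

If $I$ has a height-one associated prime, then $c(I)$ is attained at one of these and Lemma 2 applies. Otherwise $\operatorname{ht}I\ge2$ and $c(I)=1$. For each $k$, either $\mathfrak m\in\operatorname{Ass}(I^k)$, or $S/I^k$ is Cohen–Macaulay of dimension $1$. In either case Lemma 3 with $J=I^k$, $\delta=k\alpha(I)$ gives $\mathrm v(I^k)\le k\alpha(I)-1$, and Lemma 1 gives equality.

One would like to go on in this way. But look at what Lemma 3 delivers: an $f$ of degree $\delta-1$, whichever prime we aim for. This is the predicted degree only if $c(I)=1$. If $c(I)\ge2$ is attained at no height-one prime, we would need an $f$ of smaller degree $\delta-c(I)$ satisfying (2). Nothing above produces one, and (2) suggests how to prevent its existence: let the lowest-degree generators of the critical prime sit in several different multidegrees, so that each of them makes its own demand on the same $f$. The determinantal prime $(p_{12},p_{13},p_{23})$ has exactly this shape. Its generators have multidegrees $(1,1,0)$, $(1,0,1)$, $(0,1,1)$; if $I$ lives in multidegrees $\ge(1,1,1)$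 and $f\,p_{ij}\in I$ for all $i<j$, then every component of $f$ has multidegree $\ge(1,1,1)$, so $\deg f\ge3$ rather than $1$. What remains is to find such an ideal with linear powers.

## 5. Linear powers from a matrix whose Rees equations define a domain

We need a way to see all powers at once. The idea is to resolve the whole Rees algebra by one Koszul complex and then cut out the piece belonging to $I^k$. The first lemma produces domains.

**Lemma 4.** Let $A$ be a domain, $0\ne u\in A$, and let $w\in A$ be a nonzerodivisor on $A/uA$. Then $ux-w$ generates a prime ideal of $A[x]$.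

*Proof.* Suppose $ug=(ux-w)h$ in $A[x]$. Modulo $u$ this says $wh=0$ in $(A/uA)[x]$, so all coefficients of $h$ vanish modulo $u$, that is, $h=uh'$. Cancelling $u$ gives $g=(ux-w)h'$. So $u$ is a nonzerodivisor on $A[x]/(ux-w)$. This ring therefore embeds into its localization at $u$, which is $A_u[x]/(x-w/u)\cong A_u$, a domain. $\square$

The hypothesis on $w$ is needed: for $A=K[u]$ and $w=u$ we get $ux-u=u(x-1)$, which is not prime.

**Lemma 5.** Let $M$ be a $d\times(d+1)$ matrix of linear forms of $S$, $d\ge1$, with signed maximal minors $\Delta_1,\dots,\Delta_{d+1}$ (so $\sum_jM_{ij}\Delta_j=0$ for all $i$), not all zero. Put $I=(\Delta_1,\dots,\Delta_{d+1})$ and $L_i=\sum_jM_{ij}T_j\in S[T]=S[T_1,\dots,T_{d+1}]$. If $L_1,\dots,L_d$ is a regular sequence and $S[T]/(L_1,\dots,L_d)$ is a domain, then $I$ has linear powers and $\alpha(I)=d$.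

*Proof.* **Step 1: identify the Rees algebra.** The map $T_j\mapsto\Delta_jt$ kills the $L_i$ and induces a surjection $S[T]/(L_1,\dots,L_d)\to S[It]$ of affine domains. The source has dimension $n+(d+1)-d=n+1$, and $\dim S[It]=n+1$. A nonzero prime kernel would lower the dimension of an affine domain, so the map is an isomorphism.

**Step 2: read off the resolution of $I^k$.** Bigrade $S[T]$ by giving the variables of $S$ degree $(1,0)$ and each $T_j$ degree $(0,1)$. Then $\deg L_i=(1,1)$, and the Koszul complex on $L_1,\dots,L_d$ resolves $S[It]$. Its strand in $T$-degree $k$ is an exact complex of graded $S$-modules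
$$\cdots\to S(-i)\otimes_K\Big(\textstyle\bigwedge^iK^d\otimes K[T]_{k-i}\Big)\to\cdots\to S\otimes K[T]_k\to I^k(dk)\to0.$$
The shift $(dk)$ appears because a monomial of degree $k$ in $T$ has $x$-degree $0$ but maps to a form of degree $dk$ in $I^k$. The $i$-th term is free and generated in degree $i$, so this is a linear, hence minimal, resolution of $I^k(dk)$. The nonzero $\Delta_j$ have degree $d$, so $\alpha(I)=d$. $\square$

For $d=1$ and $M=(y,\,-x)$ we get $\Delta=(x,y)$ up to a common sign and recover the Rees algebra of $(x,y)$ from Section 2.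

## 6. Proof of Theorem 1

Two identities will be used repeatedly. Expanding a $3\times 3$ determinant with a repeated row gives $a_1p_{23}-a_2p_{13}+a_3p_{12}=0$, and likewise with $b$, so
$$a_2p_{13}=a_1p_{23}+a_3p_{12},\qquad b_2p_{13}=b_1p_{23}+b_3p_{12}. \tag{3}$$

**Step 1: write $I$ as an ideal of maximal minors.** Let
$$M=\begin{pmatrix} b_1&-a_1&0&0\\ b_2&-a_2&b_2&-a_2\\ 0&0&b_3&-a_3\end{pmatrix}.$$
Deleting columns $1,2,3,4$ in turn leaves the minors
$$-a_1p_{23},\qquad b_1p_{23},\qquad -a_3p_{12},\qquad b_3p_{12}.$$
For instance, deleting column $1$ gives $-a_1\big(-a_3b_2+a_2b_3\big)=-a_1p_{23}$. With alternating signs the signed minors are, up to a common sign, $(a_1p_{23},b_1p_{23},a_3p_{12},b_3p_{12})$. As a check, the second row annihilates this vector: $b_2(a_1p_{23}+a_3p_{12})-a_2(b_1p_{23}+b_3p_{12})=b_2a_2p_{13}-a_2b_2p_{13}=0$ by (3). The linear forms in $T_1,\dots,T_4$ are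
$$L_1=b_1T_1-a_1T_2,\qquad L_2=b_2(T_1+T_3)-a_2(T_2+T_4),\qquad L_3=b_3T_3-a_3T_4.$$

**Step 2: verify the hypotheses of Lemma 5, adding one row at a time.**

The polynomial $L_1$ is linear in $b_1$ with coprime coefficients $T_1$ and $-a_1T_2$, so it is irreducible, and $D_1=K[T_1,\dots,T_4,a_1,b_1]/(L_1)$ is a domain.

Next, apply Lemma 4 to $A=D_1[a_2]$, $u=T_1+T_3$, $w=a_2(T_2+T_4)$, $x=b_2$, so that $ux-w=L_2$. The element $u$ is nonzero because the relation $L_1$ is a quadric. Eliminating $T_3=-T_1$ we get $A/uA=K[T_1,T_2,T_4,a_1,b_1,a_2]/(b_1T_1-a_1T_2)$. This is a domain, and in it $a_2\ne0$ and $T_2+T_4\neq0$, so $w\ne0$ is a nonzerodivisor. Hence $D_2=D_1[a_2,b_2]/(L_2)$ is a domain.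

Finally, apply Lemma 4 to $A=D_2[a_3]$, $u=T_3$, $w=a_3T_4$, $x=b_3$, so that $ux-w=L_3$. Again $u\ne0$ in $D_2$, whose relations are quadrics. We need $w$ to be a nonzerodivisor modulo $T_3$, and for this we show that
$$D_2/(T_3)=K[T_1,T_2,T_4,a_1,b_1,a_2,b_2]/(b_1T_1-a_1T_2,\; b_2T_1-a_2(T_2+T_4))$$
is a domain. Let $B=K[T_1,T_2,T_4,a_1,b_1,a_2]/(b_1T_1-a_1T_2)$, a domain, and use Lemma 4 with $u=T_1$, $w=a_2(T_2+T_4)$, $x=b_2$. Here $B/T_1B=K[T_2,T_4,a_1,b_1,a_2]/(a_1T_2)$ has the associated primes $(a_1)$ and $(T_2)$, and $a_2(T_2+T_4)$ lies in neither; so it is a nonzerodivisor. Thus $D_2/(T_3)$ is a domain. Since $T_4\ne0$ in it (the relations are quadrics), $a_3T_4\neq0$ in the domain $(D_2/(T_3))[a_3]$. Hence $D_2[a_3,b_3]/(L_3)=S[T]/(L_1,L_2,L_3)$ is a domain.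

At each stage the next $L_i$ is a nonzero element of a domain, so $L_1,L_2,L_3$ is a regular sequence. By Lemma 5, $I$ has linear powers and $\alpha(I)=3$.

**Step 3: find the primes containing $I$ and compute $c(I)$.** Let $P_i=(a_i,b_i)$ and $\mathfrak p=(p_{12},p_{13},p_{23})$. The ideal $\mathfrak p$ is generated by the $2$-minors of a generic $2\times3$ matrix, so it is prime by a classical theorem; as it is generated by quadrics, $\alpha(\mathfrak p)=2$. By (3) and the definition of $I$,
$$P_1p_{23},\quad P_2p_{13},\quad P_3p_{12}\ \subset\ I. \tag{4}$$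
So if a prime $\mathfrak q\supseteq I$ contains none of the $P_i$, it contains all three $p_{ij}$. In other words, every prime containing $I$ contains some $P_i$ or contains $\mathfrak p$, and every associated prime of $I$ has initial degree at most $2$. On the other hand $I\subset\mathfrak p$. A minimal prime $\mathfrak q\subset\mathfrak p$ of $I$ contains no linear form, so it contains no $P_i$, hence $\mathfrak q\supseteq\mathfrak p$ and $\mathfrak q=\mathfrak p$. Thus $\mathfrak p\in\operatorname{Ass}(I)$ and $c(I)=2$.

**Step 4: the lower bound $\mathrm v(I^k)\ge3k-1$, from the multigrading.** Give $S$ the $\mathbb N^3$-grading $\deg a_i=\deg b_i=e_i$. The generators of $I$ have degree $(1,1,1)$, so every nonzero multihomogeneous element of $I^k$ has multidegree $\ge(k,k,k)$ componentwise. Let $\mathfrak q\in\operatorname{Ass}(I^k)$, and let $f\ne0$ be homogeneous with $f\mathfrak q\subset I^k$.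

If $P_i\subset\mathfrak q$ for some $i$, then $0\ne fa_i\in I^k$, so $\deg f\ge3k-1$.

Otherwise $\mathfrak p\subset\mathfrak q$ by Step 3. Let $f_\delta\ne0$ be a multihomogeneous component of $f$, of degree $\delta=(\delta_1,\delta_2,\delta_3)$. Then $f_\delta p_{ij}$ is a component of $fp_{ij}\in I^k$, so $0\ne f_\delta p_{ij}\in I^k$. As $p_{12}$ has degree $(1,1,0)$, its third coordinate gives $\delta_3\ge k$. In the same way $p_{13}$ gives $\delta_2\ge k$ and $p_{23}$ gives $\delta_1\ge k$. So $\deg f\ge3k$.

Hence $\mathrm v(I^k)\ge3k-1$.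

**Step 5: the upper bound, by an explicit $f$.** Let $g=a_1p_{23}$ and $f=p_{23}\,g^{k-1}$, so that $\deg f=2+3(k-1)=3k-1$. By (4), $P_1f\subset I\cdot I^{k-1}=I^k$. Conversely, let $hf\in I^k$. Consider the degree in $(a_1,b_1)$ alone: $f$ is homogeneous of degree $k-1$, while $I^k$ is graded for this degree and lives in degrees $\ge k$. If $h_0$ is the component of $h$ of degree $0$ in $(a_1,b_1)$, then $h_0f$ is the component of $hf$ of degree $k-1$. It lies in $I^k$, so $h_0f=0$ and $h_0=0$, that is, $h\in P_1$. So $(I^k:f)=P_1$, which is prime and therefore belongs to $\operatorname{Ass}(I^k)$.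

Therefore $\mathrm v(I^k)=3k-1\neq 3k-2$ for all $k\ge1$. $\blacksquare$

## 7. Four or more variables: specializing to the twisted cubic

We now cut the number of variables down to four. Let $R=K[x_0,x_1,x_2,x_3]$ and substitute $(a_1,b_1)=(x_0,x_1)$, $(a_2,b_2)=(x_1,x_2)$, $(a_3,b_3)=(x_2,x_3)$. Then $p_{23},p_{12},p_{13}$ become
$$\delta=x_1x_3-x_2^2,\qquad \varepsilon=x_0x_2-x_1^2,\qquad \gamma=x_0x_3-x_1x_2,$$
and the ideal becomes $I=(x_0\delta,\,x_1\delta,\,x_2\varepsilon,\,x_3\varepsilon)$. The multigrading is lost, so we shall disprove the formula only for $k=1$; this suffices for Theorem 2.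

**Step 1: $I$ has linear powers.** $I$ is generated by the maximal minors of the specialized matrix $M$, which are nonzero, and
$$L_1=x_1T_1-x_0T_2,\quad L_2=x_2(T_1+T_3)-x_1(T_2+T_4),\quad L_3=x_3T_3-x_2T_4.$$
The ring $D_1=K[T_1,\dots,T_4,x_0,x_1]/(L_1)$ is a domain. In it $T_1+T_3\neq0$, and $D_1/(T_1+T_3)=K[T_1,T_2,T_4,x_0,x_1]/(x_1T_1-x_0T_2)$ is a domain in which $x_1(T_2+T_4)\ne0$. So Lemma 4 with $u=T_1+T_3$, $w=x_1(T_2+T_4)$, $x=x_2$ shows that $D_2=D_1[x_2]/(L_2)$ is a domain.

Next,
$$D_2/(T_3)=K[T_1,T_2,T_4,x_0,x_1,x_2]/(x_1T_1-x_0T_2,\;x_2T_1-x_1(T_2+T_4))$$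
is a domain by Lemma 4: take $A=K[T_1,T_2,T_4,x_0,x_1]/(x_1T_1-x_0T_2)$, $u=T_1$, $w=x_1(T_2+T_4)$, $x=x_2$. Then $A/uA=K[T_2,T_4,x_0,x_1]/(x_0T_2)$, and $w$ lies in neither of the associated primes $(x_0)$, $(T_2)$. In the domain $D_2/(T_3)$ the elements $x_2$ and $T_4$ are nonzero, because the relations are quadrics; so $x_2T_4\ne0$. Also $T_3\ne0$ in $D_2$. Lemma 4 with $A=D_2$, $u=T_3$, $w=x_2T_4$, $x=x_3$ shows that $D_2[x_3]/(L_3)$ is a domain. As in Section 6, $L_1,L_2,L_3$ is a regular sequence, and Lemma 5 applies: $I$ has linear powers and $\alpha(I)=3$.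

**Step 2: pass to $n$ variables.** For $n\ge4$ let $S=K[x_0,\dots,x_{n-1}]$ and $I'=IS$. Since $R\to S$ is flat, the resolutions of the powers stay linear, and $\alpha(I')=3$.

**Step 3: $c(I')=2$.** Specializing (4) gives $(x_0,x_1)\delta,\ (x_1,x_2)\gamma,\ (x_2,x_3)\varepsilon\subset I'$. So a prime $\mathfrak q\supseteq I'$ contains a linear form or contains $\mathfrak p=(\delta,\gamma,\varepsilon)S$. The ideal $\mathfrak p$ is the prime ideal of the twisted cubic (of a cone over it if $n>4$); it has $\alpha(\mathfrak p)=2$ and contains $I'$. Therefore associated primes of $I'$ have initial degree at most $2$. A minimal prime of $I'$ inside $\mathfrak p$ contains no linear form, so it contains $\mathfrak p$ and equals $\mathfrak p$. So $c(I')=2$, and the conjecture predicts $\mathrm v(I')=3-2=1$.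

**Step 4: $\mathrm v(I')\ge2$.** By Lemma 1, $\mathrm v(I')\ge1$. Suppose $(I':f)=\mathfrak q\in\operatorname{Ass}(I')$ with $\deg f=1$. If $\mathfrak q$ contained a linear form $\lambda\ne0$, then $0\ne f\lambda\in I'$ would have degree $2<\alpha(I')$. So $\mathfrak q$ contains no linear form, whence $\mathfrak p\subset\mathfrak q$ and $f\delta,f\varepsilon\in I'$. Now $I'\subset(x_0,x_1)$ because $\varepsilon\in(x_0,x_1)$, and $I'\subset(x_2,x_3)$ because $\delta\in(x_2,x_3)$. But $\delta\notin(x_0,x_1)$, because of its term $x_2^2$, and $\varepsilon\notin(x_2,x_3)$, because of its term $x_1^2$. These ideals are prime, so $f\delta\in(x_0,x_1)$ and $f\varepsilon\in(x_2,x_3)$ give $f\in(x_0,x_1)\cap(x_2,x_3)$. A linear form in this intersection is zero, a contradiction.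

So the conjecture fails in $n$ variables for every $n\ge4$ and every field.

## 8. Three variables over a field with an element of degree at least three

Let $n=3$ and let $K$ be neither algebraically closed nor real closed. In Section 4 the decisive point was that height-two primes contain linear forms; we now use one that does not.

**Step 1: some $\theta\in\overline K$ has degree $e\ge3$ over $K$.** Suppose all degrees are at most $2$. If $K$ were imperfect of characteristic $\ell$, take $s\in K\setminus K^\ell$; then $X^{\ell^2}-s$ is irreducible, and $s^{1/\ell^2}$ has degree $\ell^2\ge4$, a contradiction. So $K$ is perfect, every finite extension is simple and hence of degree at most $2$, and $[\overline K:K]\le2$. By the Artin–Schreier theorem $K$ is algebraically closed or real closed, a contradiction.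

**Step 2: define the ideal.** Let $S=K[x,y,z]$, let $\mathfrak p$ be the kernel of $S\to K(\theta)[t]$, $(x,y,z)\mapsto(t,\theta t,\theta^2t)$, let $P=(x,y)$, and put
$$I=\mathfrak p\cap P^{\,e-1}.$$
For example, with $K=\mathbb Q$ and $\theta^3=2$, $\mathfrak p$ contains $xz-y^2$ and $yz-2x^2$, and $I=\mathfrak p\cap(x,y)^2$ contains the four cubics obtained by multiplying these two quadrics by $x$ and by $y$, namely
$$x^2z-xy^2,\qquad xyz-y^3,\qquad xyz-2x^3,\qquad y^2z-2x^2y,$$
which are linearly independent. The next steps show that $I$ is generated in degree $3$ with $\dim I_3=10-6=4$, so in this example $I=(x,y)(xz-y^2,\,yz-2x^2)$.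

**Step 3: the invariants of $I$.** We have $xz-y^2\in\mathfrak p$, and $\mathfrak p$ contains no linear form because $1,\theta,\theta^2$ are linearly independent over $K$. So $\alpha(\mathfrak p)=2$. A monomial $x^ay^bz^c$ of degree $j$ maps to $\theta^{b+2c}t^j$, and $b+2c$ takes all values $0,\dots,2j$; hence $\dim(S/\mathfrak p)_j=\min(2j+1,e)$. So $S/\mathfrak p$ has dimension $1$ and multiplicity $e$, and $\mathfrak p$ has height $2$. The quotient $S/P^{e-1}$ is a free $K[z]$-module on the monomials in $x,y$ of degree $<e-1$, so its multiplicity is $\binom e2$.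

The primes $\mathfrak p\ne P$ both have height $2$, so $\mathfrak p+P$ is contained in no graded prime other than $\mathfrak m$, and $S/(\mathfrak p+P^{e-1})$ has finite length. The exact sequence
$$0\to S/I\to S/\mathfrak p\oplus S/P^{e-1}\to S/(\mathfrak p+P^{e-1})\to0$$
shows that $S/I$ has dimension $1$ and multiplicity $e+\binom e2=\binom{e+1}2$. It also shows $\operatorname{Ass}(I)\subset\{\mathfrak p,P\}$, and both are minimal over $I$; so $\operatorname{Ass}(I)=\{\mathfrak p,P\}$. Hence $S/I$ is Cohen–Macaulay of dimension $1$, and $c(I)=\max(2,1)=2$.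

**Step 4: $I$ has an $e$-linear resolution.** First, $I_j=0$ for $j\le e-1$. For $j<e-1$ this holds because $(P^{e-1})_j=0$. A form of degree $e-1$ in $P^{e-1}$ is a binary form $\varphi(x,y)$; if it lies in $\mathfrak p$, then $\varphi(1,\theta)=0$, a polynomial relation for $\theta$ of degree at most $e-1$, so $\varphi=0$. Thus $\alpha(I)\ge e$, and
$$\dim(S/I)_{e-1}=\dim S_{e-1}=\tbinom{e+1}2=e(S/I).$$
The Hilbert function of $S/I$ is nondecreasing: after an infinite extension of $K$, which does not change it, there is a linear nonzerodivisor. By (1) it is bounded by $e(S/I)$, so it is constant from degree $e-1$ on, and $H^1_{\mathfrak m}(S/I)_j=0$ for $j\ge e-1$. Since $H^1_{\mathfrak m}$ is the only nonzero local cohomology of $S/I$, $\operatorname{reg}(S/I)\le e-1$ and $\operatorname{reg}I\le e$. With $\alpha(I)\ge e$ this shows that $I$ has an $e$-linear resolution and $\alpha(I)=e$.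

**Step 5: control the regularity of the powers.** The fact needed is $\operatorname{reg}(I^k)\le k\operatorname{reg}(I)$ for $\dim S/I\le1$, which is due to Geramita–Gimigliano–Pitteloud, Math. Ann. 301 (1995), and Chandler, Comm. Algebra 25 (1997); see also Conca–Herzog, Collect. Math. 54 (2003), for the following form. We include a proof.

**Lemma 6.** Let $I,N$ be nonzero graded ideals of a polynomial ring $S$ in $n$ variables, with $\dim S/I\le1$. Then $\operatorname{reg}(IN)\le\operatorname{reg}I+\operatorname{reg}N$.

*Proof.* Write $H^j$ for $H^j_{\mathfrak m}$ and $r=\operatorname{reg}I+\operatorname{reg}N$.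

First we bound $\operatorname{reg}(I\otimes N)$. Let $C$ be the tensor product of the minimal free resolutions of $I$ and $N$. Then $C_i$ is free and generated in degrees $\le r+i$. Since $H^j(S(-b))=0$ for $j\ne n$ and $H^n(S(-b))_a=0$ for $a>b-n$, we have for all $i,j$
$$H^j(C_i)_a=0\quad\text{for }a>r+i-j. \tag{5}$$
The homology is $H_0(C)=I\otimes N$ and, for $i\ge1$, $H_i(C)=\operatorname{Tor}_i(I,N)=\operatorname{Tor}_{i+1}(S/I,N)$, which is annihilated by $I$ and so has dimension at most $1$. Let $Z_i$ and $B_i$ be the cycles and boundaries in $C_i$. We claim that for $j\ge1$ and $i\ge0$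
$$H^j(B_i)_a=0\quad\text{for }a>r+i+1-j. \tag{6}$$
This is clear for $j>n$. We descend on $j$. From $0\to Z_{i+1}\to C_{i+1}\to B_i\to0$ we get the exact sequence $H^j(C_{i+1})_a\to H^j(B_i)_a\to H^{j+1}(Z_{i+1})_a$, where for $a>r+i+1-j$ the left term vanishes by (5). From $0\to B_{i+1}\to Z_{i+1}\to H_{i+1}(C)\to0$ we get $H^{j+1}(B_{i+1})_a\to H^{j+1}(Z_{i+1})_a\to H^{j+1}(H_{i+1}(C))_a$. The right term vanishes because $j+1\ge2>\dim H_{i+1}(C)$, and the left term vanishes for $a>r+(i+1)+1-(j+1)=r+i+1-j$ by the induction hypothesis. This proves (6). Finally $0\to B_0\to C_0\to I\otimes N\to0$ gives, for all $j\ge0$, the exact sequence $H^j(C_0)_a\to H^j(I\otimes N)_a\to H^{j+1}(B_0)_a$, whose outer terms vanish for $a>r-j$ by (5) and (6). So $H^j(I\otimes N)_a=0$ for $a>r-j$.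

Now we pass to $IN$. Tensoring $0\to I\to S\to S/I\to0$ with $N$ gives $0\to\operatorname{Tor}_1(S/I,N)\to I\otimes N\to IN\to0$, and the kernel has dimension at most $1$. For $j\ge1$ the sequence $H^j(I\otimes N)_a\to H^j(IN)_a\to H^{j+1}(\operatorname{Tor}_1(S/I,N))_a=0$ shows that $H^j(IN)_a=0$ for $a>r-j$. And $H^0(IN)=0$, because $IN\subset S$ is torsion-free. So $\operatorname{reg}(IN)\le r$. $\square$

By Lemma 6 and induction, $\operatorname{reg}(I^k)\le k\operatorname{reg}(I)\le ke$ for our $I$. Since $\alpha(I^k)=ke$, each $I^k$ has a linear resolution; that is, $I$ has linear powers.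

**Step 6: the formula fails for $k=1$.** The prediction is $\alpha(I)-c(I)=e-2$. Let $(I:f)$ be an associated prime, so it is $\mathfrak p$ or $P$. If $(I:f)=\mathfrak p$, then $f\mathfrak p\subset P^{e-1}$. Since $\mathfrak p\not\subset P$ and $P^{e-1}$ is $P$-primary ($P$ being generated by variables), $f\in P^{e-1}$ and $\deg f\ge e-1$. If $(I:f)=P$, then $0\ne fx\in I$, so $\deg f+1\ge e$. Hence $\mathrm v(I)\ge e-1>e-2$. (By Lemma 3(b), $\mathrm v(I)=e-1$.)

**Conclusion of the proof of Theorem 2.** The conjecture holds for $n\le2$, and for $n=3$ with $K$ algebraically closed or real closed, by Section 4. It fails for $n=3$ over every other field by this section, and for $n\ge4$ over every field by Section 7. $\blacksquare$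

## 9. Planes in general position and an unbounded defect

We now build, for each $d\ge3$, an ideal like that of Theorem 1 with $c(I)=d-1$ and $\mathrm v(I^k)=dk-1$. The rows of $M$ in Section 6 are general vectors in the planes $\langle e_1,e_2\rangle$, $\langle e_1+e_3,e_2+e_4\rangle$, $\langle e_3,e_4\rangle$ of $K^4$, up to the names and signs of coordinates. We replace these by $d$ planes in $K^{d+1}$.

Let $d\ge3$ and let $E_1,\dots,E_d\subset K^{d+1}$ be $2$-dimensional subspaces. For $T\subset[d]=\{1,\dots,d\}$ write $E_T=\sum_{i\in T}E_i$. Consider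
$$\dim E_T\ge|T|+2\quad\text{whenever }2\le|T|\le d-1. \tag{7}$$
It implies
$$\dim E_T\ge|T|+1\quad\text{for all }T\neq\emptyset. \tag{8}$$
Indeed, for $|T|=1$ the dimension is $2$, and for $|T|=d$ already $E_{[d-1]}=K^{d+1}$ by (7).

**Lemma 7.** For every field $K$ and every $d\ge3$ there are $E_1,\dots,E_d$ satisfying (7).

*Proof.* For $d=3$ take $\langle e_1,e_2\rangle,\ \langle e_3,e_4\rangle,\ \langle e_1+e_3,e_2+e_4\rangle$ in $K^4$: any two of them span $K^4$.

Suppose $E_1=\langle u,f\rangle,E_2,\dots,E_d\subset K^{d+1}$ satisfy (7). Choose $h\in K^{d+1}\setminus\bigcup_iE_i$. This is possible if $K$ is infinite, since a finite union of proper subspaces is not everything. If $|K|=q$, then $|\bigcup_iE_i|\le d(q^2-1)+1<dq^2\le q^{d+1}$, because $d\le2^{d-1}\le q^{d-1}$. In $K^{d+1}\oplus Ke$ put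
$$E_1'=\langle u-e,f\rangle,\qquad E_j'=E_j\ (2\le j\le d),\qquad E_{d+1}'=\langle e,h\rangle,$$
all of dimension $2$. Let $T\subset[d+1]$ with $2\le t=|T|\le d$. We must show $\dim E'_T\ge t+2$.

If $1,d+1\notin T$, then $t\le d-1$ and $E_T'=E_T$ has dimension $\ge t+2$.

If $1\in T$ and $d+1\notin T$, then $E'_T$ maps onto $E_T$ modulo $e$. So $\dim E_T'\ge t+2$ when $t\le d-1$. When $t=d$, $E_T'$ contains $E_2+\dots+E_d=K^{d+1}$ and also $u-e$, so $\dim E'_T=d+2$.

If $T=T_0\cup\{d+1\}$ with $d+1\notin T_0$, then $e\in E'_T$, so $E_T'=Ke\oplus(E_{T_0}+Kh)$. If $|T_0|\ge2$, then, as $|T_0|=t-1\le d-1$, the dimension is at least $1+(t-1)+2=t+2$. If $|T_0|=1$, it is $1+3=4=t+2$, because $h\notin E_{T_0}$. $\square$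

For example, with $u=e_1$, $f=e_2$, $h=e_1+e_4$, $e=e_5$ one step of the construction gives for $d=4$ the planes $\langle e_1-e_5,e_2\rangle$, $\langle e_3,e_4\rangle$, $\langle e_1+e_3,e_2+e_4\rangle$, $\langle e_5,e_1+e_4\rangle$ in $K^5$.

To turn the dimension conditions into nonvanishing determinants we need Rado's theorem (Quart. J. Math. Oxford 13 (1942), 83–89). Here it is in the form we use, with a proof.

**Lemma 8 (Rado).** Let $(A_l)_{l\in X}$ be a finite family of finite lists of vectors in a vector space, and for $Y\subset X$ let $A(Y)$ be the span of all vectors in the lists $A_l$, $l\in Y$. One can choose $w_l$ from each $A_l$ such that $(w_l)_{l\in X}$ is linearly independent if and only if $\dim A(Y)\ge|Y|$ for all $Y\subset X$.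

*Proof.* Necessity is clear. For sufficiency, no list is empty, since $\dim A(\{l\})\ge1$. Suppose some list $A_1$ has at least two entries $x,y$ (possibly equal as vectors). We claim that one of them can be deleted without violating the condition. If not, there are $Y_1,Y_2\subset X\setminus\{1\}$ such that $U=\langle A_1\setminus x\rangle+A(Y_1)$ has dimension $\le|Y_1|$ and $W=\langle A_1\setminus y\rangle+A(Y_2)$ has dimension $\le|Y_2|$. Now $U+W\supseteq A(\{1\}\cup Y_1\cup Y_2)$ has dimension $\ge1+|Y_1\cup Y_2|$, and $U\cap W\supseteq A(Y_1\cap Y_2)$ has dimension $\ge|Y_1\cap Y_2|$. Adding, $\dim U+\dim W\ge1+|Y_1|+|Y_2|$, a contradiction. Repeat until all lists have one entry; then the condition for $Y=X$ says that the remaining vectors are independent. $\square$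

Fix $E_i=\langle u_i,v_i\rangle$ satisfying (7). Let $S=K[a_1,b_1,\dots,a_d,b_d]$ with the $\mathbb N^d$-grading $\deg a_i=\deg b_i=e_i$, let $r_i=a_iu_i+b_iv_i\in S^{d+1}$, let $M$ be the $d\times(d+1)$ matrix with rows $r_1,\dots,r_d$, and let $I=I_d(M)$ be the ideal of its maximal minors. Put $P_i=(a_i,b_i)$ and
$$F_i=\det\big(r_1,\dots,\widehat{r_i},\dots,r_d,u_i,v_i\big),\quad\text{of multidegree }(1,\dots,1)-e_i.$$
The $F_i$ will play the role of the $p_{jk}$.

**Theorem 3′.** $I$ has linear powers, $\alpha(I)=d$, $c(I)=d-1$ and $\mathrm v(I^k)=dk-1$ for all $k\ge1$. Moreover: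
$$\text{if }\mathfrak q\in\operatorname{Ass}(I^k)\text{ and }0\ne f\text{ is homogeneous with }f\mathfrak q\subset I^k,\text{ then }\deg f\ge dk-1. \tag{9}$$

*Proof.* **Step 1: choose independent representatives.** We draw two consequences from Lemma 8, applied in quotients of $K^{d+1}$ to the lists $(u_l,v_l)$.

(R1) For each $i$ there are $w_j\in\{u_j,v_j\}$, $j\ne i$, linearly independent modulo $E_i$: for nonempty $Y\subset[d]\setminus\{i\}$ the rank modulo $E_i$ is $\dim E_{Y\cup\{i\}}-2\ge(|Y|+2)-2=|Y|$ by (8).

(R2) For $i\ne j$ and $Y\subset[d]\setminus\{i,j\}$ with $|Y|=d-3$ there are $w_l\in\{u_l,v_l\}$, $l\in Y$, linearly independent modulo $E_i+E_j$. Indeed $\dim(E_i+E_j)=4$ by (7), and for $Y'\subset Y$ the set $Y'\cup\{i,j\}$ has at most $d-1$ elements, so the rank is $\dim E_{Y'\cup\{i,j\}}-4\ge(|Y'|+4)-4=|Y'|$ by (7).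

By (R1), specializing $r_j$ to $w_j$ for $j\neq i$ makes $F_i$ a nonzero determinant; so $F_i\ne0$ for all $i$.

**Step 2: multiples of $F_i$ in $I$, and the primes containing $I$.** For $w\in K^{d+1}$, expanding along $w$ shows $\det(r_1,\dots,r_d,w)\in I$. Taking $w=v_i$ leaves only the part $a_iu_i$ of $r_i$, and taking $w=u_i$ only the part $b_iv_i$; so, up to sign, $a_iF_i\in I$ and $b_iF_i\in I$. Thus $P_iF_i\subset I$, and in particular $I\ne0$. Consequently
$$\text{every prime }\mathfrak q\supseteq I\text{ contains some }P_i\text{ or contains all of }F_1,\dots,F_d. \tag{10}$$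

**Step 3: linear powers, by checking Lemma 5.** For a vector $u=(u_m)_m\in K^{d+1}$ write $u(T)=\sum_mu_mT_m$. Then $L_i=a_i\,u_i(T)+b_i\,v_i(T)$. Let $R_j=K[T_1,\dots,T_{d+1},a_1,b_1,\dots,a_j,b_j]$, of dimension $d+1+2j$, and $A_j=R_j/(L_1,\dots,L_j)$. We show by induction on $j$ that $A_j$ is a domain and $L_1,\dots,L_j$ is a regular sequence. For $j=0$ this is clear.

Let $j<d$ and put $\ell=u_{j+1}(T)$, $\ell'=v_{j+1}(T)$. To use Lemma 4 we need $\ell',\ell$ to be a regular sequence on $A_j$, so we compute the dimension of the zero set of $(L_1,\dots,L_j,\ell,\ell')$ over $\overline K$. Stratify it by $Y=\{i\le j: u_i(y)=v_i(y)=0\}$, where $y$ is the value of $T$. On the stratum of $Y$, $y$ is annihilated by $E_{Y\cup\{j+1\}}$, so it lies in a linear space of dimension $d+1-\dim E_{Y\cup\{j+1\}}\le d-1-|Y|$, by (8). For fixed $y$, each $i\le j$ outside $Y$ imposes one nontrivial linear condition on $(a_i,b_i)$. These $j-|Y|$ conditions are independent, so the fibre has dimension $2j-(j-|Y|)=j+|Y|$. The stratum has dimension at most $d-1+j=\dim R_j-(j+2)$. This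 bound holds for all $Y$, so the $j+2$ homogeneous elements $L_1,\dots,L_j,\ell,\ell'$ form a regular sequence in $R_j$, in any order, and $\ell',\ell$ is a regular sequence on $A_j$.

Now $a_{j+1}$ is a variable over $A_j$, so $-a_{j+1}\ell$ is a nonzerodivisor on $A_j[a_{j+1}]/(\ell')$. Lemma 4 with $A=A_j[a_{j+1}]$, $x=b_{j+1}$, $u=\ell'$, $w=-a_{j+1}\ell$ shows that $L_{j+1}=b_{j+1}\ell'+a_{j+1}\ell$ generates a prime ideal; so $A_{j+1}$ is a domain. Moreover $L_{j+1}\ne0$ in the domain $A_j[a_{j+1},b_{j+1}]$, so the sequence stays regular. For $j=d$ we obtain the hypotheses of Lemma 5. Hence $I$ has linear powers and $\alpha(I)=d$.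

**Step 4: the degree bound (9).** The ideal $I$ is generated in multidegree $(1,\dots,1)$, so nonzero multihomogeneous elements of $I^k$ have multidegree $\ge(k,\dots,k)$. Let $\mathfrak q$ and $f$ be as in (9). If $P_i\subset\mathfrak q$ for some $i$, then $0\ne fa_i\in I^k$ and $\deg f\ge dk-1$. Otherwise $\mathfrak q$ contains all $F_i$ by (10). Let $f_\delta\ne0$ be a multihomogeneous component of $f$. For every $i$, $0\ne f_\delta F_i\in I^k$, and $F_i$ has degree $0$ in $(a_i,b_i)$, so $\delta_i\ge k$. Hence $\deg f\ge dk$.

**Step 5: the value of $\mathrm v(I^k)$.** By (9), $\mathrm v(I^k)\ge dk-1$. Let $0\ne g\in I_d$ and $f=F_1g^{k-1}$, of degree $dk-1$. Then $P_1f\subset I^k$ by Step 2. As $g$ is a $K$-combination of maximal minors, it has multidegree $(1,\dots,1)$, so $f$ is homogeneous of degree $k-1$ in $(a_1,b_1)$, while $I^k$ lives in $(a_1,b_1)$-degrees $\ge k$. If $hf\in I^k$ and $h_0$ is the component of $h$ of $(a_1,b_1)$-degree $0$, then $h_0f\in I^k$ has degree $k-1$, so $h_0=0$ and $h\in P_1$. So $(I^k:f)=P_1\in\operatorname{Ass}(I^k)$, and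 $\mathrm v(I^k)=dk-1$.

**Step 6: $c(I)\le d-1$, and a prime for the reverse inequality.** By (10), every associated prime of $I$ contains a linear form or the nonzero form $F_1$ of degree $d-1$, so $c(I)\le d-1$. For the reverse inequality we exhibit a prime containing $I$ without forms of degree $\le d-2$. Let
$$V=\Big\{(r_i')_i\in\textstyle\prod_iE_i:\ \sum_ir_i'=0\Big\},$$
a linear space with coordinate functions $\alpha_i,\beta_i$, where $r_i'=\alpha_iu_i+\beta_iv_i$. Let $\mathfrak q_0$ be the kernel of
$$\varphi:S\to K[V][z_1,\dots,z_d],\qquad a_i\mapsto z_i\alpha_i,\quad b_i\mapsto z_i\beta_i.$$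
The target is a domain, so $\mathfrak q_0$ is prime. An element of multidegree $\delta$ maps into $z^\delta K[V]$, so $\mathfrak q_0$ is multigraded. The rows of $\varphi(M)$ are $z_ir_i'$, and they satisfy $\sum_i\big(\prod_{j\ne i}z_j\big)(z_ir_i')=\big(\prod_jz_j\big)\sum_ir_i'=0$. So they are linearly dependent over a domain, the maximal minors of $\varphi(M)$ vanish, and $I\subset\mathfrak q_0$.

**Step 7: $\alpha(\mathfrak q_0)\ge d-1$.** Otherwise, since $\mathfrak q_0$ is multigraded, it contains a nonzero multihomogeneous $g$ of degree $\delta$ with $|\delta|\le d-2$. Then $g$ involves only variables $a_l,b_l$ with $l\in Y$, for some $Y$ of size $d-2$; let $\{i,j\}=[d]\setminus Y$. As $\varphi(g)=z^\delta\,g|_V=0$, $g$ vanishes on $V(\overline K)$, the points of $V$ over $\overline K$. Let $(r_l)_{l\in Y}\in\prod_{l\in Y}E_l(\overline K)$ be general. The quotient $\overline K^{\,d+1}/(E_i+E_j)(\overline K)$ has dimension $d-3$, so the $d-2$ vectors $r_l$ satisfy a nontrivial relation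
$$\sum_{l\in Y}c_lr_l\in(E_i+E_j)(\overline K).$$
For each subset of $d-3$ indices of $Y$, independence of the corresponding $r_l$ modulo $E_i+E_j$ is the nonvanishing of a determinant, which is not identically zero by (R2). So for general $(r_l)$ any $d-3$ of them are independent modulo $E_i+E_j$, and therefore all $c_l\ne0$. (For $d=3$ the quotient is zero, $Y$ has one element, and any $c_l\ne0$ will do.) Put $r_l'=c_lr_l$ for $l\in Y$, and choose $r'_i\in E_i(\overline K)$, $r'_j\in E_j(\overline K)$ such that the total sum is $0$. This is a point of $V(\overline K)$, so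
$$0=g\big((c_lr_l)_{l\in Y}\big)=\prod_{l\in Y}c_l^{\delta_l}\cdot g\big((r_l)_{l\in Y}\big).$$
Thus $g$ vanishes on a nonempty open subset of an affine space over the infinite field $\overline K$, and $g=0$, a contradiction.

**Step 8: conclude $c(I)=d-1$.** Let $\mathfrak q'\subset\mathfrak q_0$ be a minimal prime of $I$. Then $\mathfrak q'\in\operatorname{Ass}(I)$ and $\alpha(\mathfrak q')\ge\alpha(\mathfrak q_0)\ge d-1$. With Step 6, $c(I)=d-1$. $\square$

Theorem 3′ gives Theorem 3 with $s=1$, already without further changes. For general $s$ we multiply by a form $F$ of degree $s$ in new variables. By the mechanism of Lemma 2, this creates a height-one prime that is reached in degree $\alpha k-s$.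

**Proof of Theorem 3.** Let $1\le s\le c$ with $c\ge2$, put $d=c+1\ge3$, and let $I\subset S$ be as in Theorem 3′.

**Step 1: the ideal and its invariants.** Let $S'=S[z_1,z_2,z_3]$, and let $F=z_1$ if $s=1$ and $F=z_1^{s-1}z_2+z_3^s$ if $s\ge2$. The form $F$ has degree $s$ and is irreducible; for $s\ge2$ it is linear in $z_2$ with coprime coefficients. Put $I'=F\cdot IS'$. Then $I'^k=F^kI^kS'\cong I^kS'(-sk)$ has a linear resolution for every $k$, and $\alpha(I')=d+s$.

A prime contains $I'$ if and only if it contains $F$ or $IS'$. The minimal primes of $IS'$ are the extensions $\mathfrak q'S'$ of those of $I$. Here $F\notin\mathfrak q'S'$, since $F$ is nonzero in $(S/\mathfrak q')[z_1,z_2,z_3]$; and $\mathfrak q'S'\not\subset(F)$, since nonzero elements of $S$ are not divisible by $F$. So the minimal primes of $I'$ are $(F)$ and the $\mathfrak q'S'$. Clearly $\alpha(\mathfrak q'S')=\alpha(\mathfrak q')$. By Lemma 1, applied to $I$ and to $I'$, $c(I')=\max(s,c(I))=\max(s,d-1)=c$.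

**Step 2: the upper bound.** Let $0\ne l\in I^k\subset S$ have degree $dk$. If $hF^{k-1}l\in F^kI^kS'$, then $F\mid hl$; since $F\nmid l$, $F\mid h$. Conversely $F\cdot F^{k-1}l\in I'^k$. So $(I'^k:F^{k-1}l)=(F)$, and $\mathrm v(I'^k)\le s(k-1)+dk=(d+s)k-s$.

**Step 3: the lower bound.** Let $(I'^k:h)=\mathfrak q\in\operatorname{Ass}(I'^k)$ with $h$ homogeneous.

Suppose $F^k\nmid h$. For every $m\in\mathfrak q$ we have $hm\in F^kS'$, so $F\mid m$. Thus the nonzero prime $\mathfrak q$ lies in the height-one prime $(F)$, and $\mathfrak q=(F)$. Then $0\ne hF\in I'^k$ gives $\deg h\ge(d+s)k-s$.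

Suppose $h=F^kh'$. Then $(I^kS':h')=\mathfrak q$, so $\mathfrak q\in\operatorname{Ass}(I^kS')$, and therefore $\mathfrak q=\mathfrak q_1S'$ with $\mathfrak q_1\in\operatorname{Ass}(I^k)$. Write $h'$ as a polynomial in $z_1,z_2,z_3$ with coefficients in $S$, and let $h'_\mu$ be a nonzero coefficient. It is homogeneous of degree at most $\deg h'$. Comparing coefficients in $h'm\in I^kS'$ for $m\in\mathfrak q_1$ shows $h'_\mu\mathfrak q_1\subset I^k$. By (9), $\deg h'\ge dk-1$. So $\deg h\ge sk+dk-1\ge(d+s)k-s$, because $s\ge1$.

Hence $\mathrm v(I'^k)=(d+s)k-s=\alpha(I')k-s$ for all $k\ge1$, while $c(I')=c$. $\blacksquare$
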